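\title{Isometric embeddability of finite subsets does not imply almost isometric embeddability of a locally finite metric space}

\begin{abstract}
For every $\lambda\in(1,1.005]$ we construct a renorming $X$ of $\ell_2$ at Banach--Mazur distance $\lambda$ from $\ell_2$ and a locally finite metric space $\mathcal M$ such that every finite subset of $\mathcal M$ embeds isometrically into $X$, while the least distortion of a bilipschitz embedding of $\mathcal M$ into $X$ equals $\lambda$. In the opposite direction, if $X$ is infinite-dimensional and isomorphic to a Hilbert space $H$, and all finite subsets of a locally finite space $\mathcal M$ embed into $X$ with distortion at most $C$, then the infimum of the distortions of embeddings of $\mathcal M$ into $X$ is at most $C$ times the Banach--Mazur distance from $X$ to $H$. Thus the loss $\lambda$ is the largest possible among spaces at distance at most $\lambda$ from a Hilbert space.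
\end{abstract}

\section{Introduction}

A metric space is \emph{locally finite} if each ball of finite radius in it contains finitely many points. A map $F\colon\mathcal M\to\mathcal L$ between metric spaces is a \emph{bilipschitz embedding} if there are constants $C_1,C_2>0$ with
\[
C_1\,d_{\mathcal M}(u,v)\le d_{\mathcal L}(F(u),F(v))\le C_2\,d_{\mathcal M}(u,v)\qquad(u,v\in\mathcal M).
\]
Its \emph{distortion} is $\mathrm{Lip}(F)\cdot\mathrm{Lip}(F^{-1}|_{F(\mathcal M)})$, the least possible ratio $C_2/C_1$, and $F$ is an \emph{isometric embedding} if it preserves all distances. The distortion of a composition is at most the product of the distortions. If the target is a normed space and $F$ has distortion at most $D$, then multiplying $F$ by $\mathrm{Lip}(F^{-1}|_{F(\mathcal M)})$ we may assume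
\begin{equation}\label{eq:normalized}
d_{\mathcal M}(u,v)\le\|F(u)-F(v)\|\le D\,d_{\mathcal M}(u,v).
\end{equation}
Banach spaces are over the reals. We write $c_X(\mathcal M)$ for the infimum of the distortions of bilipschitz embeddings of $\mathcal M$ into a Banach space $X$. The Banach--Mazur distance $d_{\mathrm{BM}}(X,Y)$ is the infimum of $\|U\|\,\|U^{-1}\|$ over linear isomorphisms $U\colon X\to Y$; the number $\|U\|\,\|U^{-1}\|$ is the distortion of $U$.

The following question comes from Catrina, Ostrovska and Ostrovskii \cite{COO}.

\begin{quote}
\emph{Do there exist $\alpha>1$, a locally finite metric space $\mathcal M$ and a Banach space $X$ such that all finite subsets of $\mathcal M$ embed isometrically into $X$, but every bilipschitz embedding of $\mathcal M$ into $X$ has distortion at least $\alpha$?}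
\end{quote}

Equivalently: can $c_X(\mathcal M)>1$ hold when all finite subsets of $\mathcal M$ embed isometrically into $X$? Without local finiteness this is cheap. An uncountable set with all distances equal to $1$ has its finite subsets isometric to sets $\{e_1/\sqrt2,\dots,e_k/\sqrt2\}\subset\ell_2$, but it has no bilipschitz embedding into a separable space.

For locally finite $\mathcal M$ the simplest cases suggest the answer ``no''. Such a space is a countable union of finite balls; let it be infinite, enumerate it as $x_0,x_1,\dots$, and take isometric embeddings $f_k$ of $\{x_0,\dots,x_k\}$ into $X$ with $f_k(x_0)=0$. If $\dim X<\infty$, the points $f_k(x_i)$ stay in a compact ball for each $i$, and the pointwise limit along a diagonal subsequence is an isometric embedding of $\mathcal M$. If $X$ is an infinite-dimensional Hilbert space, one passes to the limit in the inner products $\langle f_k(x_i),f_k(x_l)\rangle$ instead, with the same conclusion (Lemma~\ref{lem:gram}). For general $X$ one would take isometric embeddings of larger and larger balls and pass slowly from one to the next as the distance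 from $x_0$ grows, hoping to lose only a factor $1+\varepsilon$. The answer is nevertheless ``yes'', and it is so for spaces arbitrarily close to Hilbert space.

\begin{theorem}\label{thm:main}
Let $1<\lambda\le1.005$. There are a Banach space $X$ with $d_{\mathrm{BM}}(X,\ell_2)=\lambda$ and a locally finite metric space $\mathcal M$ such that every finite subset of $\mathcal M$ embeds isometrically into $X$, but every bilipschitz embedding of $\mathcal M$ into $X$ has distortion at least $\lambda$. Moreover, distortion exactly $\lambda$ is attained.
\end{theorem}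

The equality of the distortion and the Banach--Mazur distance is no accident: the second is always an upper bound for the first.

\begin{theorem}\label{thm:upper}
Let $X$ be an infinite-dimensional Banach space isomorphic to a Hilbert space $H$, and let $\mathcal M$ be a locally finite metric space all of whose finite subsets embed into $X$ with distortion at most $C$. Then $c_X(\mathcal M)\le C\,d_{\mathrm{BM}}(X,H)$.
\end{theorem}

Theorem~\ref{thm:upper} with $C=1$ and Theorem~\ref{thm:main} together give the following.

\begin{corollary}\label{cor:sharp}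
Let $1<\lambda\le1.005$. Consider all pairs $(X,\mathcal M)$ where $X$ is an infinite-dimensional Banach space isomorphic to a Hilbert space $H$ with $d_{\mathrm{BM}}(X,H)\le\lambda$, and $\mathcal M$ is a locally finite metric space whose finite subsets embed isometrically into $X$. The supremum of $c_X(\mathcal M)$ over these pairs equals $\lambda$.
\end{corollary}

We do not determine the largest $\alpha$ over all Banach spaces.

The example works as follows. The norm of $X$ is the Hilbert norm, enlarged near a discrete set $\Psi$ of unit vectors. These vectors are grouped into mutually orthogonal finite-dimensional blocks of growing size. The space $\mathcal M$ consists of finite configurations $S_j$ of growing size, placed at the scales $2^j$. An embedding of distortion less than $\lambda$ must align $S_j$ with a single block of size at least $j$, and it cannot change the block between consecutive scales; so one block would have to serve all $j$. Section~\ref{sec:construction} contains the construction, Section~\ref{sec:lower} the lower bound, and Section~\ref{sec:upper} the proof of Theorem~\ref{thm:upper}.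

\section{The spaces $X$ and $\mathcal M$}\label{sec:construction}

Fix $\lambda\in(1,1.005]$. Hilbert norms and inner products are denoted by $|\cdot|$ and $\langle\cdot,\cdot\rangle$.

\subsection{Stretching a Hilbert norm in chosen directions}

Let $\Psi$ be a set of unit vectors in a Hilbert space with $\Psi=-\Psi$. Put
\begin{equation}\label{eq:norm}
\|x\|_\Psi=\max\Big(|x|,\ \lambda\sup_{\psi\in\Psi}\langle x,\psi\rangle\Big).
\end{equation}
The second term is a seminorm bounded by $\lambda|x|$, so $\|\cdot\|_\Psi$ is a norm with
\begin{equation}\label{eq:equiv}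
|x|\le\|x\|_\Psi\le\lambda|x|,\qquad\text{and}\qquad\|\psi\|_\Psi=\lambda\ \text{ for }\psi\in\Psi .
\end{equation}
The unit ball is the Hilbert ball with a small cap cut off around each $\psi\in\Psi$ (Figure~\ref{fig:square}). A vector has $\|x\|_\Psi>|x|$ only if it points into one of the caps. We use this construction twice: for a model space $E$, which will contain $\mathcal M$, and for $X$.

\subsection{Books}

Let $E$ be a Hilbert space with orthonormal basis $h_0,h_1,h_2,\dots$. For $i\ge1$ and $\sigma\in\{1,-1\}$ put
\[
\varphi_{i,\sigma}=\tfrac1{\sqrt2}(h_0+\sigma h_i),\qquad Q_i=\{\pm\varphi_{i,1},\pm\varphi_{i,-1}\},\qquad\Phi=\bigcup_{i\ge1}Q_i,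
\]
and let $\|\cdot\|_E=\|\cdot\|_\Phi$. The set $Q_i$ is a square in the plane spanned by $h_0$ and $h_i$. These planes share the line through $h_0$, like the pages of a book with infinitely many pages; we call $i$ the \emph{page} of the elements of $Q_i$. For $x=\sum_i x_ih_i$ the largest inner product with an element of $Q_i$ is $(|x_0|+|x_i|)/\sqrt2$, so
\begin{equation}\label{eq:normE}
\|x\|_E=\max\Big(|x|,\ \lambda\sup_{i\ge1}\frac{|x_0|+|x_i|}{\sqrt2}\Big).
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.7]
\filldraw[fill=gray!20,thick] (-15:1) arc (-15:15:1) -- (75:1) arc (75:105:1) -- (165:1) arc (165:195:1) -- (255:1) arc (255:285:1) -- cycle;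
\draw[dashed] (0,0) circle (1);
\draw[->] (-1.3,0) -- (1.3,0) node[right] {$h_0$};
\draw[->] (0,-1.3) -- (0,1.3) node[above] {$h_i$};
\draw (45:1) -- (135:1) -- (225:1) -- (315:1) -- cycle;
\fill (45:1) circle (0.03) node[above right] {$\varphi_{i,1}$};
\fill (135:1) circle (0.03) node[above left] {$-\varphi_{i,-1}$};
\fill (225:1) circle (0.03) node[below left] {$-\varphi_{i,1}$};
\fill (315:1) circle (0.03) node[below right] {$\varphi_{i,-1}$};
\end{tikzpicture}
\caption{The unit ball of $\|\cdot\|_E$ in the plane spanned by $h_0$ and $h_i$ (shaded): the Euclidean disc with four caps removed, drawn for $\lambda=2/\sqrt3$ to make the caps visible. The sides of the square $Q_i$ are parallel to the axes and keep their Euclidean length $\sqrt2$; its diagonals point into the caps and have length $2\lambda$ instead of $2$.}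
\label{fig:square}
\end{figure}

The space $X$ contains a book with $n$ pages for every $n$, and no book with infinitely many pages. Let $\ell_2$ have the orthonormal basis
\[
\{e_{n,i}:n\ge1,\ 0\le i\le n\}\cup\{g_k:k\ge1\}.
\]
For $1\le i\le n$ and $\sigma\in\{1,-1\}$ put $\psi_{n,i,\sigma}=\frac1{\sqrt2}(e_{n,0}+\sigma e_{n,i})$, let $\Psi$ be the set of all vectors $\pm\psi_{n,i,\sigma}$, and let $X=(\ell_2,\|\cdot\|_X)$ with $\|\cdot\|_X=\|\cdot\|_\Psi$. By \eqref{eq:equiv}, $X$ is a Banach space and $d_{\mathrm{BM}}(X,\ell_2)\le\lambda$. We call $n$ the \emph{block} and $i$ the \emph{page} of $\pm\psi_{n,i,\sigma}$. The vectors $g_k$ span a subspace on which the norm is unchanged; they serve only to show that distortion $\lambda$ is attained. For $\psi,\psi'\in\Psi$ we read off from the definition: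
\begin{equation}\label{eq:angles}
\langle\psi,\psi'\rangle\in
\begin{cases}
\{0\} & \text{if the blocks differ,}\\
\{\frac12,-\frac12\} & \text{if the blocks agree and the pages differ,}\\
\{0,1,-1\} & \text{if the blocks and the pages agree.}
\end{cases}
\end{equation}
This is the purpose of the common vector $e_{n,0}$: the value $\frac12$ certifies that two elements of $\Psi$ lie on different pages of one block, and any nonzero value certifies that they lie in one block.

\begin{lemma}\label{lem:dist}
For pages $i\ne l$ and signs $\sigma,\tau$,
\[
\|2\varphi_{i,\sigma}\|_E=2\lambda,\quad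
\|\varphi_{i,1}\pm\varphi_{i,-1}\|_E=\sqrt2,\quad
\|\varphi_{i,\sigma}-\varphi_{l,\tau}\|_E=1,\quad
\|\varphi_{i,\sigma}+\varphi_{l,\tau}\|_E=\sqrt3 .
\]
\end{lemma}

\begin{proof}
The first equality is \eqref{eq:equiv}. For the others we compare the two terms in \eqref{eq:normE}. The vectors $\varphi_{i,1}\pm\varphi_{i,-1}$ are $\sqrt2h_0$ and $\sqrt2h_i$; the terms are $\sqrt2$ and $\lambda\le\sqrt2$. For $\varphi_{i,\sigma}-\varphi_{l,\tau}=(\sigma h_i-\tau h_l)/\sqrt2$ they are $1$ and $\lambda/2\le1$. For $\varphi_{i,\sigma}+\varphi_{l,\tau}=(2h_0+\sigma h_i+\tau h_l)/\sqrt2$ they are $\sqrt3$ and $3\lambda/2\le\sqrt3$.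
\end{proof}

These are all the distances between distinct points of $\Phi$. So $\Phi$ carries its Euclidean metric, except that the diagonals of the squares are longer by the factor $\lambda$.

\subsection{The space $\mathcal M$}

The set $\Phi$ is bounded and infinite, so it is not locally finite. We show its pages a few at a time, at growing scales:
\[
S_j=Q_1\cup\dots\cup Q_j,\qquad\mathcal M=\{0\}\cup\bigcup_{j\ge1}2^jS_j\subset E,
\]
with the metric $d(u,v)=\|u-v\|_E$.

\begin{lemma}\label{lem:easy}
The space $\mathcal M$ is locally finite. Every finite subset of $\mathcal M$, and every finite subset of $\Phi$, embeds isometrically into $X$. The space $\mathcal M$ embeds into $X$ with distortion at most $\lambda$.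
\end{lemma}

\begin{proof}
The finite set $2^jS_j$ lies at distance $2^j\lambda$ from $0$, so balls about $0$, and hence all balls, are finite.

A finite subset of $\mathcal M$ or of $\Phi$ lies in $E_n=\mathrm{span}(h_0,\dots,h_n)$ for some $n\ge1$. Let $J_n\colon E_n\to X$ be the linear map with $J_nh_i=e_{n,i}$. For $x\in E_n$ and $i>n$ the $i$-th term of the supremum in \eqref{eq:normE} is $|x_0|/\sqrt2$, which does not exceed the term with $i=1$. So the supremum may be taken over $1\le i\le n$. The elements of $\Psi$ from blocks other than $n$ are orthogonal to $J_nx$, and those from page $i$ of block $n$ contribute $(|x_0|+|x_i|)/\sqrt2$. Hence $\|J_nx\|_X=\|x\|_E$.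

Finally, let $W\colon E\to\ell_2$ be the isometry of Hilbert spaces with $Wh_i=g_{i+1}$. Since $Wx$ is orthogonal to $\Psi$, we have $\|Wx\|_X=|x|$, and $|x|\le\|x\|_E\le\lambda|x|$. So $W|_{\mathcal M}$ has distortion at most $\lambda$.
\end{proof}

\begin{remark}
The space $\mathcal M$ even has bounded geometry: the cardinality of a ball of radius $R$ is bounded by a function of $R$. Indeed, let $x\in2^jS_j$ and $y\in2^lS_l$ be distinct, $l\ge j$. Then $d(x,y)\ge2^{l-1}$: for $l>j$ because $d(x,y)\ge(2^l-2^j)\lambda$, and for $l=j$ by Lemma~\ref{lem:dist}. If a ball of radius $R$ contains two distinct points, their distance is at most $2R$. If both are nonzero, then $2^{l-1}\le2R$ and both have norm at most $2^l\lambda\le4\lambda R$; if one is $0$, the other has norm at most $2R$. So a ball of radius $R$ with more than one point lies in the ball of radius $4\lambda R$ about $0$.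
\end{remark}

\section{The lower bound}\label{sec:lower}

It is instructive to see how the gluing suggested in the introduction fails. To pass from $J_n$ to $J_m$ with $m>n$, rotate: $x\mapsto\cos\theta\,J_nx+\sin\theta\,J_mx$ for $x\in E_n$. At $\theta=\pi/4$ the image $y$ has $|y|=|x|$ and $\langle y,\psi\rangle\le|x|/\sqrt2$ for all $\psi\in\Psi$, so $\|y\|_X=|x|$. Halfway through the rotation the sides of $Q_1$ keep their length and the diagonals shrink from $2\lambda$ to $2$: the distortion is $\lambda$. We have to show that no map, linear or not, does better.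

\subsection{Tools}

Three identities hold in every Hilbert space; each follows by expanding the squares. First,
\begin{multline*}
|p_1-p_2|^2+|p_2-p_3|^2+|p_3-p_4|^2+|p_4-p_1|^2-|p_1-p_3|^2-|p_2-p_4|^2\\
=|p_1-p_2+p_3-p_4|^2,
\end{multline*}
which gives the \emph{quadrilateral inequality}: the sum of the squared diagonals of a quadrilateral is at most the sum of its squared sides. Second and third,
\begin{align}
2\langle a-b,c-e\rangle&=|a-e|^2+|b-c|^2-|a-c|^2-|b-e|^2,\label{eq:four}\\
|2m-x|^2&=2|m|^2+2|m-x|^2-|x|^2.\label{eq:par}
\end{align}

Put $\mu=\lambda^2-1$. Since $\lambda\le1.005$, we have $0<\mu\le0.010025$, and therefore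
\begin{equation}\label{eq:num}
\mu<0.011,\qquad(1+\lambda)\sqrt\mu<2.005\cdot0.101<0.21,\qquad\sqrt{\lambda^4-1}=\sqrt{\mu(2+\mu)}<0.15 .
\end{equation}
Apart from the weaker inequality $\lambda\le2/\sqrt3$ in Lemma~\ref{lem:dist}, the bound $\lambda\le1.005$ enters only through such numerical estimates.

Fix $\alpha$ with $1\le\alpha<\lambda$. A map $G$ from a subset of $E$ to $X$ is called \emph{admissible} if
\[
\|u-v\|_E\le\|G(u)-G(v)\|_X\le\alpha\|u-v\|_E
\]
on its domain. By \eqref{eq:equiv} an admissible map also satisfies, in the Hilbert norm,
\begin{equation}\label{eq:hilb}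
\lambda^{-1}\|u-v\|_E\le|G(u)-G(v)|\le\alpha\|u-v\|_E .
\end{equation}
An admissible map need not be odd, so the right substitute for $G(\varphi)$ is the \emph{half-diagonal}
\[
z_G(\varphi)=\tfrac12\big(G(\varphi)-G(-\varphi)\big),
\]
defined when $\pm\varphi\in\Phi$ lie in the domain. By Lemma~\ref{lem:dist}, $\|z_G(\varphi)\|_X\ge\lambda$.

\subsection{One square}

The square $Q_i$ has sides $\sqrt2$ and diagonals $2\lambda$. The squared sides add up to $8$ and the squared diagonals to $8\lambda^2$, so $Q_i$ violates the quadrilateral inequality. If $Q_i$ is mapped into a Hilbert space with all distances between $d$ and $Dd$, the inequality gives $8\lambda^2\le8D^2$, that is, $D\ge\lambda$. This has two consequences. The first is immediate.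

\begin{lemma}\label{lem:bm}
$d_{\mathrm{BM}}(X,\ell_2)=\lambda$.
\end{lemma}

\begin{proof}
We know $d_{\mathrm{BM}}(X,\ell_2)\le\lambda$. If $U\colon X\to\ell_2$ is an isomorphism, then $UJ_1$ embeds $Q_1$ into $\ell_2$ with distortion at most $\|U\|\,\|U^{-1}\|$, so $\|U\|\,\|U^{-1}\|\ge\lambda$.
\end{proof}

The second consequence is the heart of the matter. A map of $Q_i$ into $X$ with distortion below $\lambda$ must use the part of $X$ where the norm is not Hilbertian, and this part consists of the caps around $\Psi$. So the square detects an element of $\Psi$.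

\begin{lemma}\label{lem:square}
Let $G$ be admissible on $Q_i$. There are a sign $\sigma$ and $\psi\in\Psi$ such that $z=z_G(\varphi_{i,\sigma})$ satisfies $|z|<\lambda$ and $|z-\psi|<\sqrt\mu$.
\end{lemma}

\begin{proof}
Apply the quadrilateral inequality to the images of $\varphi_{i,1},\varphi_{i,-1},-\varphi_{i,1},-\varphi_{i,-1}$, in this cyclic order. By Lemma~\ref{lem:dist} and \eqref{eq:hilb} the sides have Hilbert length at most $\alpha\sqrt2$, and the diagonals are $2z_G(\varphi_{i,1})$ and $2z_G(\varphi_{i,-1})$. Hence
\[
4|z_G(\varphi_{i,1})|^2+4|z_G(\varphi_{i,-1})|^2\le8\alpha^2,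
\]
and for one of the signs $z=z_G(\varphi_{i,\sigma})$ has $|z|\le\alpha<\lambda$. But $\|z\|_X\ge\lambda>|z|$, so the maximum in \eqref{eq:norm} is given by the second term, and $\sup_{\psi\in\Psi}\langle z,\psi\rangle\ge1$. Choose $\psi\in\Psi$ with $\langle z,\psi\rangle>1-\frac12(\lambda^2-\alpha^2)$. Then
\[
|z-\psi|^2=|z|^2-2\langle z,\psi\rangle+1<\alpha^2-2+(\lambda^2-\alpha^2)+1=\mu.\qedhere
\]
\end{proof}

We call such a pair $(\sigma,\psi)$ a \emph{marker} of $G$ on page $i$, and $z$ its \emph{marked half-diagonal}. The lemma is the place where the strict inequality $\alpha<\lambda$ is needed: the map $\lambda W$ from the proof of Lemma~\ref{lem:easy} satisfies the two-sided estimate with $\alpha=\lambda$, and its image is orthogonal to $\Psi$. Note that the lemma controls only one of the two diagonals, and we cannot choose which.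

Let $(\sigma,\psi)$ and $(\sigma',\psi')$ be markers, possibly of different admissible maps, with marked half-diagonals $z$ and $z'$. From $\langle z,z'\rangle-\langle\psi,\psi'\rangle=\langle z-\psi,z'\rangle+\langle\psi,z'-\psi'\rangle$ and \eqref{eq:num} we get
\begin{equation}\label{eq:transfer}
|\langle z,z'\rangle-\langle\psi,\psi'\rangle|<\lambda\sqrt\mu+\sqrt\mu<0.21 .
\end{equation}

\subsection{Two squares, and many squares at one scale}

A single square may be sent to any page of any block. Two squares are tied together: in $E$, diagonals on different pages have $\langle\varphi_{i,\sigma},\varphi_{l,\tau}\rangle=\frac12$, whatever the signs. By \eqref{eq:four} an inner product is a function of distances, and by \eqref{eq:hilb} an admissible map changes these very little.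

\begin{lemma}\label{lem:angle}
Let $i\ne l$ and let $G$ be admissible on $Q_i\cup Q_l$. For all signs $\sigma,\tau$,
\[
\big|\langle z_G(\varphi_{i,\sigma}),z_G(\varphi_{l,\tau})\rangle-\tfrac12\big|\le\mu .
\]
\end{lemma}

\begin{proof}
Write $\varphi=\varphi_{i,\sigma}$, $\varphi'=\varphi_{l,\tau}$, and apply \eqref{eq:four} with $a=G(\varphi)$, $b=G(-\varphi)$, $c=G(\varphi')$, $e=G(-\varphi')$. By Lemma~\ref{lem:dist} and \eqref{eq:hilb}, the numbers $|a-e|^2$ and $|b-c|^2$ lie in $[3\lambda^{-2},3\alpha^2]$, and $|a-c|^2$ and $|b-e|^2$ lie in $[\lambda^{-2},\alpha^2]$. Therefore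
\[
3\lambda^{-2}-\alpha^2\le\langle a-b,c-e\rangle\le3\alpha^2-\lambda^{-2}.
\]
Since $\alpha^2<1+\mu$ and $\lambda^{-2}=(1+\mu)^{-1}\ge1-\mu$, the left end is at least $3(1-\mu)-(1+\mu)=2-4\mu$ and the right end is at most $3(1+\mu)-(1-\mu)=2+4\mu$. It remains to note that $\langle a-b,c-e\rangle=4\langle z_G(\varphi),z_G(\varphi')\rangle$.
\end{proof}

Because the inner products in $\Psi$ take only the values listed in \eqref{eq:angles}, this approximate information becomes exact.

\begin{proposition}\label{prop:scale}
Let $j\ge2$, let $G$ be admissible on $S_j$, and let $(\sigma_i,\psi_i)$ be a marker of $G$ on page $i$ for $i=1,\dots,j$. Then $\psi_1,\dots,\psi_j$ lie in a common block $n$, and $n\ge j$.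
\end{proposition}

\begin{proof}
For $i\ne l$, Lemma~\ref{lem:angle}, \eqref{eq:transfer} and \eqref{eq:num} give $|\langle\psi_i,\psi_l\rangle-\frac12|<0.21+0.011<\frac12$. By \eqref{eq:angles}, $\langle\psi_i,\psi_l\rangle=\frac12$, so $\psi_i$ and $\psi_l$ lie in the same block, on different pages. Thus one block $n$ contains all $\psi_i$, on $j$ different pages, and it has only $n$ pages.
\end{proof}

\begin{remark}
If local finiteness is not required, the proof ends here. An admissible map on $\Phi$, with one marker fixed on each page, would place $\psi_1,\dots,\psi_j$ in the block of $\psi_1$ and force this block to be at least $j$ for all $j$. So $\Phi$ has no embedding into $X$ of distortion less than $\lambda$, although its finite subsets embed isometrically.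
\end{remark}

\subsection{Neighboring scales}

Suppose now that $\mathcal M$ has a bilipschitz embedding into $X$ of distortion $\alpha<\lambda$. By \eqref{eq:normalized} and a translation we obtain an admissible map $F\colon\mathcal M\to X$ with $F(0)=0$. For $j\ge1$ the rescaled map
\[
G_j(s)=2^{-j}F(2^js),\qquad s\in S_j,
\]
is admissible on $S_j$. Write $z_j=z_{G_j}$. Fix a marker $(\sigma_{j,i},\psi_{j,i})$ of $G_j$ on each page $i\le j$, and for $j\ge2$ let $n(j)\ge j$ be the common block of $\psi_{j,1},\dots,\psi_{j,j}$ given by Proposition~\ref{prop:scale}.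

So far there is no contradiction, since each scale might use its own block. The link between scales is that $2^js$ is the midpoint of $0$ and $2^{j+1}s$. In a Hilbert space an approximate metric midpoint is close to the linear midpoint, and \eqref{eq:par} measures how close.

\begin{lemma}\label{lem:mid}
For $j\ge1$ and $s\in S_j$ we have $|G_j(s)-G_{j+1}(s)|<0.15$. Consequently $|z_j(\varphi)-z_{j+1}(\varphi)|<0.15$ for $\varphi\in S_j$.
\end{lemma}

\begin{proof}
Put $m=F(2^js)$ and $x=F(2^{j+1}s)$; the second point is defined because $S_j\subset S_{j+1}$. The distances among $0$, $2^js$, $2^{j+1}s$ are $2^j\lambda$, $2^j\lambda$ and $2^{j+1}\lambda$. By \eqref{eq:hilb} and $F(0)=0$,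
\[
|m|\le2^j\alpha\lambda,\qquad|m-x|\le2^j\alpha\lambda,\qquad|x|\ge2^{j+1}.
\]
Now \eqref{eq:par} gives $|2m-x|^2\le4^{j+1}(\alpha^2\lambda^2-1)$. As $G_j(s)-G_{j+1}(s)=2^{-j-1}(2m-x)$, its norm is at most $\sqrt{\alpha^2\lambda^2-1}<\sqrt{\lambda^4-1}<0.15$. Apply this to $s=\varphi$ and $s=-\varphi$ and average.
\end{proof}

One would like to compare $\psi_{j,1}$ with $\psi_{j+1,1}$. But the marked diagonals of page $1$ at the two scales may have opposite signs $\sigma$, and $\langle\varphi_{1,1},\varphi_{1,-1}\rangle=0$ carries no information about blocks. We therefore compare different pages, where Lemma~\ref{lem:angle} holds for all signs.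

\begin{proposition}\label{prop:chain}
$n(j+1)=n(j)$ for all $j\ge2$.
\end{proposition}

\begin{proof}
Let $\varphi=\varphi_{1,\sigma}$ with $\sigma=\sigma_{j,1}$, and $\varphi'=\varphi_{2,\tau}$ with $\tau=\sigma_{j+1,2}$; both lie in $S_j$ since $j\ge2$. The vectors $z=z_j(\varphi)$ and $z''=z_{j+1}(\varphi')$ are marked half-diagonals, with markers $\psi_{j,1}$ and $\psi_{j+1,2}$. The vector $z'=z_j(\varphi')$ need not be marked; it mediates between them. By Lemma~\ref{lem:angle}, Lemma~\ref{lem:mid} and $|z|<\lambda$,
\[
\langle z,z''\rangle\ge\langle z,z'\rangle-|z|\,|z'-z''|>\tfrac12-0.011-1.005\cdot0.15>0.33 .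
\]
By \eqref{eq:transfer}, $\langle\psi_{j,1},\psi_{j+1,2}\rangle>0.33-0.21>0$. By \eqref{eq:angles} these two vectors lie in the same block.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Lemma~\ref{lem:bm} gives the Banach--Mazur distance, and Lemma~\ref{lem:easy} gives local finiteness and the isometric embeddings of finite subsets. If $\mathcal M$ had an embedding into $X$ of distortion less than $\lambda$, then $n(j)=n(2)$ for all $j\ge2$ by Proposition~\ref{prop:chain}, contradicting $n(j)\ge j$ for $j>n(2)$. So every bilipschitz embedding has distortion at least $\lambda$, and the embedding in Lemma~\ref{lem:easy} has distortion exactly $\lambda$.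
\end{proof}

\begin{remark}
The scales must not grow too fast. Replace $2^j$ by $q^j$ with $q>1$, and map $0$ to $0$ and $x\in q^jS_j$ to $J_jx$. Distances to $0$ and within one scale are preserved. For $x\in q^jS_j$, $y\in q^lS_l$ with $j<l$, both $\|x-y\|_E$ and $\|J_jx-J_ly\|_X$ lie between $\lambda(q^l-q^j)$ and $\lambda(q^l+q^j)$. Hence the distortion is at most $\big(\frac{q+1}{q-1}\big)^2$, which is less than $\lambda$ for large $q$.
\end{remark}

\section{Spaces isomorphic to a Hilbert space}\label{sec:upper}

The proof of Theorem~\ref{thm:upper} goes through $\ell_2$. We first map $\mathcal M$ into $\ell_2$, paying the factor $d_{\mathrm{BM}}(X,H)$, and then return to $X$. Returning by an isomorphism would cost the same factor again. The point is that a locally finite subset of $\ell_2$ can be brought back with distortion $1+\varepsilon$.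

\subsection{From finite subsets to the whole space in $\ell_2$}

\begin{lemma}\label{lem:gram}
Let $\mathcal M=\{x_0,x_1,\dots\}$ be a countably infinite metric space all of whose finite subsets embed into a Hilbert space $H$ with distortion at most $D$. Then there is $f\colon\mathcal M\to\ell_2$ with $d(x,y)\le|f(x)-f(y)|\le D\,d(x,y)$ for all $x,y$.
\end{lemma}

\begin{proof}
By \eqref{eq:normalized} there are $f_k\colon\{x_0,\dots,x_k\}\to H$ with $f_k(x_0)=0$ and $d(x,y)\le|f_k(x)-f_k(y)|\le D\,d(x,y)$. The points $f_k(x_i)$ need not converge, but for fixed $i,l$ the numbers $\langle f_k(x_i),f_k(x_l)\rangle$, $k\ge\max(i,l)$, are bounded by $D^2d(x_i,x_0)d(x_l,x_0)$. Along a diagonal subsequence they converge, for all $i,l$, to numbers $\Gamma_{il}=\Gamma_{li}$. For a finitely supported real sequence $(a_i)$,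
\[
\sum_{i,l}a_ia_l\Gamma_{il}=\lim_k\Big|\sum_ia_if_k(x_i)\Big|^2\ge0 .
\]
So $\Gamma$ defines a positive semidefinite form on finitely supported sequences. Dividing by the subspace of null vectors and completing, we obtain a separable Hilbert space, which we identify with a subspace of $\ell_2$. Let $f(x_i)$ be the class of the $i$-th unit sequence. Then $|f(x_i)-f(x_l)|^2=\Gamma_{ii}-2\Gamma_{il}+\Gamma_{ll}=\lim_k|f_k(x_i)-f_k(x_l)|^2$, and the two-sided estimate passes to the limit.
\end{proof}

\subsection{Random rotations}

Let $N$ be a norm on $\ell_2$ with $|x|\le N(x)\le K|x|$. We want to rotate from one embedding of a finite-dimensional Euclidean space into $(\ell_2,N)$ to the next. Section~\ref{sec:lower} began with a rotation whose ends were isometric and whose middle was not. Now the object to be embedded is Euclidean, and randomness helps: on a random low-dimensional subspace of a high-dimensional space the norm $N$ is almost a constant multiple of $|\cdot|$, and this can be arranged for all angles of the rotation at once. The constant depends on the angle, so we record it as a function $m_k(\theta)$.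

We recall two facts. Let $V$ be a Euclidean space of dimension $n$ and $L$ one of dimension at most $n$. A \emph{Haar-distributed isometry} $U\colon L\to V$ is the composition of a fixed linear isometry $L\to V$ with a random element of the orthogonal group of $V$, distributed according to the Haar probability measure. For a fixed unit vector $x\in L$ the law of $Ux$ is rotation invariant, so it is the uniform measure on the unit sphere of $V$. L\'evy's concentration inequality (see \cite{MS}) says that there is a universal $c>0$ such that every function $\phi$ on the sphere $S^{n-1}$ that is $K$-Lipschitz satisfies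
\begin{equation}\label{eq:levy}
\mathbb P\big(|\phi-\mathbb E\phi|\ge t\big)\le2e^{-cnt^2/K^2}\qquad(t>0).
\end{equation}

\begin{lemma}\label{lem:random}
Let $N$ be a norm on $\ell_2$ with $|x|\le N(x)\le K|x|$, let $L_1\subset L_2\subset\cdots$ be nonzero finite-dimensional subspaces of $\ell_2$, and let $\gamma>0$. There are linear isometries $U_k\colon L_k\to\ell_2$ (for the Hilbert norm) with mutually orthogonal ranges, and $K$-Lipschitz functions $m_k\colon[0,\pi/2]\to[1,K]$ with $m_k(\pi/2)=m_{k+1}(0)$, such that for all $k$, all $\theta\in[0,\pi/2]$ and all unit vectors $x\in L_k$,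
\begin{equation}\label{eq:random}
\big|N(\cos\theta\,U_kx+\sin\theta\,U_{k+1}x)-m_k(\theta)\big|\le\gamma .
\end{equation}
\end{lemma}

\begin{proof}
Put $\delta=\gamma/(2+3K)$. By compactness, the unit sphere of $L_k$ and the interval $[0,\pi/2]$ have finite $\delta$-nets, that is, finite subsets within distance $\delta$ of every point. Let $q_k$ be the number of pairs $(x,\theta)$ from these two nets. Choose integers $n_1\le n_2\le\cdots$ with $n_k\ge\dim L_k$ and $4q_ke^{-cn_k\delta^2/K^2}\le2^{-k-1}$, and mutually orthogonal subspaces $V_k\subset\ell_2$ with $\dim V_k=n_k$. Let $U_k\colon L_k\to V_k$ be independent Haar-distributed isometries.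

For $v,w$ independent and uniform on the unit spheres of $V_k$ and $V_{k+1}$, put
\[
m_k(\theta)=\mathbb E\,N(\cos\theta\,v+\sin\theta\,w).
\]
Since $v\perp w$, the vector $\cos\theta\,v+\sin\theta\,w$ moves along a unit circle with unit speed. Also $|N(a)-N(b)|\le N(a-b)\le K|a-b|$. Hence $1\le m_k\le K$ and $m_k$ is $K$-Lipschitz. Both $m_k(\pi/2)$ and $m_{k+1}(0)$ are the mean of $N$ over the unit sphere of $V_{k+1}$.

Fix a unit vector $x\in L_k$ and $\theta$. The pair $(U_kx,U_{k+1}x)$ has the law of $(v,w)$. The function $\phi(v,w)=N(\cos\theta\,v+\sin\theta\,w)$ is $K$-Lipschitz in each variable, and so the average $\bar\phi(v)=\mathbb E_w\phi(v,w)$ is $K$-Lipschitz, with mean $m_k(\theta)$. By \eqref{eq:levy} in $w$ for each fixed $v$, the event $|\phi(v,w)-\bar\phi(v)|\ge\delta$ has probability at most $2e^{-cn_{k+1}\delta^2/K^2}$. By \eqref{eq:levy} in $v$, the event $|\bar\phi(v)-m_k(\theta)|\ge\delta$ has probability at most $2e^{-cn_k\delta^2/K^2}$. As $n_{k+1}\ge n_k$,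
\[
\mathbb P\Big(\big|N(\cos\theta\,U_kx+\sin\theta\,U_{k+1}x)-m_k(\theta)\big|>2\delta\Big)\le4e^{-cn_k\delta^2/K^2}.
\]
Summing over the $q_k$ net pairs and over $k$ gives total probability at most $\sum_k2^{-k-1}=\frac12$. Fix $U_1,U_2,\dots$ for which none of these events occurs.

Given a unit vector $x\in L_k$ and $\theta$, take a net pair $(x',\theta')$ with $|x-x'|\le\delta$ and $|\theta-\theta'|\le\delta$. The map $(x,\theta)\mapsto\cos\theta\,U_kx+\sin\theta\,U_{k+1}x$ is a linear isometry in $x$, and is $1$-Lipschitz in $\theta$ for unit $x$, because $V_k\perp V_{k+1}$. So replacing $(x',\theta')$ by $(x,\theta)$ moves the vector by at most $2\delta$, changes its $N$-norm by at most $2K\delta$, and changes $m_k$ by at most $K\delta$. The total error is at most $(2+3K)\delta=\gamma$.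
\end{proof}

\subsection{The logarithmic spiral}

We shall map a point $x$ to $A_{|x|}x$, where $A_r$ is an almost isometric linear map that rotates as $r$ grows. For $r=|x|\le s=|y|$ the error term is $(A_s-A_r)x$, of size about $r$ times the angle turned between $r$ and $s$. It must be small compared with $|y-x|$, which may be as small as $s-r$. So the angle may turn at rate at most a small multiple of $1/r$: it must be logarithmic in $r$. For points on a ray, and $N=|\cdot|$, the image is a piece of a logarithmic spiral $r(\cos\theta(r),\sin\theta(r))$. Since $\log r\to\infty$, there is time for infinitely many quarter turns.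

\begin{proposition}\label{prop:spiral}
Let $N$ be a norm on $\ell_2$ with $|x|\le N(x)\le K|x|$. Every locally finite subset $\mathcal M\subset\ell_2$, with the Hilbert metric, embeds into $(\ell_2,N)$ with distortion at most $1+\varepsilon$, for each $\varepsilon>0$.
\end{proposition}

\begin{proof}
Translate so that $0\in\mathcal M$. Choose $\gamma>0$ and $T\ge1$ such that
\[
\eta=\gamma+\frac{K(K+1)\pi}{2T}\quad\text{satisfies}\quad\eta<1\ \text{ and }\ \frac{1+\eta}{1-\eta}\le1+\varepsilon .
\]
Put $R_k=e^{T(k-1)}$ for $k\ge1$, and let $L_k$ be the span of a fixed unit vector and of $\mathcal M\cap\{|x|\le R_{k+1}\}$. Local finiteness makes $L_k$ finite-dimensional. Take $U_k$ and $m_k$ from Lemma~\ref{lem:random}, and set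
\[
B_{k,\theta}\,x=m_k(\theta)^{-1}\big(\cos\theta\,U_kx+\sin\theta\,U_{k+1}x\big),\qquad x\in L_k,\ \theta\in[0,\pi/2].
\]
These linear maps have three properties.
\begin{enumerate}
\item[(a)] $(1-\gamma)|x|\le N(B_{k,\theta}x)\le(1+\gamma)|x|$. Divide \eqref{eq:random} by $m_k(\theta)\ge1$ and use homogeneity.
\item[(b)] $|B_{k,\theta}x-B_{k,\theta'}x|\le(K+1)|x|\,|\theta-\theta'|$. With $u(\theta)=\cos\theta\,U_kx+\sin\theta\,U_{k+1}x$, the left side is at most
\[
\frac{|u(\theta)-u(\theta')|}{m_k(\theta)}+|u(\theta')|\,\frac{|m_k(\theta)-m_k(\theta')|}{m_k(\theta)m_k(\theta')}\le|x|\,|\theta-\theta'|+K|x|\,|\theta-\theta'| .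
\]
\item[(c)] $B_{k,\pi/2}=B_{k+1,0}$ on $L_k$, since both equal $m_{k+1}(0)^{-1}U_{k+1}$ there.
\end{enumerate}
For $r\in[R_k,R_{k+1})$ let $A_r=B_{k,\theta}$ with $\theta=\frac\pi{2T}\log(r/R_k)\in[0,\pi/2)$, and for $0<r<R_1$ let $A_r=B_{1,0}$. The domains of $A_r$ increase with $r$, and every $x\in\mathcal M\setminus\{0\}$ lies in the domain of $A_{|x|}$ by the choice of $L_k$. Let $0<r\le s$ and let $x$ be in the domain of $A_r$. Cut $[r,s]$ at the points $R_k$. On each piece beyond $R_1$ property (b) applies, on the piece before $R_1$ the map is constant, and the pieces fit together by (c). Adding up,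
\begin{equation}\label{eq:slow}
|A_sx-A_rx|\le(K+1)|x|\,\frac\pi{2T}\log\frac sr\le(K+1)|x|\,\frac\pi{2T}\,\frac{s-r}r .
\end{equation}

Define $f(0)=0$ and $f(x)=A_{|x|}x$ for $x\in\mathcal M\setminus\{0\}$. Let $x\ne y$ be in $\mathcal M$ with $r=|x|\le s=|y|$. If $x\ne0$, then
\[
f(y)-f(x)=A_s(y-x)+(A_s-A_r)x,
\]
and \eqref{eq:slow} with $|x|=r$ gives
\[
N\big((A_s-A_r)x\big)\le\frac{K(K+1)\pi}{2T}(s-r)\le\frac{K(K+1)\pi}{2T}|y-x| .
\]
If $x=0$, the second term is absent. In both cases (a), applied to $A_s(y-x)$, yields
\[
(1-\eta)|y-x|\le N\big(f(y)-f(x)\big)\le(1+\eta)|y-x|,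
\]
so $f$ has distortion at most $1+\varepsilon$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
If $\mathcal M$ is finite, then $c_X(\mathcal M)\le C\le C\,d_{\mathrm{BM}}(X,H)$. Let $\mathcal M$ be infinite; being locally finite, it is countable. Fix $\beta>d_{\mathrm{BM}}(X,H)$ and an isomorphism $U\colon X\to H$ with $\|U\|\,\|U^{-1}\|\le\beta$. Composing with $U$, every finite subset of $\mathcal M$ embeds into $H$ with distortion at most $C\beta$. Lemma~\ref{lem:gram} gives $f\colon\mathcal M\to\ell_2$ with $d(x,y)\le|f(x)-f(y)|\le C\beta\,d(x,y)$. The lower estimate shows that $f(\mathcal M)$ is locally finite.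

Since $X$ is infinite-dimensional, so is $H$, and there is a linear isometry $I\colon\ell_2\to H$. The norm $N(x)=\|U\|\cdot\|U^{-1}Ix\|$ on $\ell_2$ satisfies $|x|\le N(x)\le\beta|x|$, and $x\mapsto\|U\|\,U^{-1}Ix$ is a linear isometry of $(\ell_2,N)$ into $X$. By Proposition~\ref{prop:spiral} with $K=\beta$, the set $f(\mathcal M)$ embeds into $X$ with distortion at most $1+\varepsilon$. Hence $c_X(\mathcal M)\le(1+\varepsilon)C\beta$. Let $\varepsilon\to0$ and $\beta\to d_{\mathrm{BM}}(X,H)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{COO}
Florin Catrina, Sofiya Ostrovska, and Mikhail I. Ostrovskii,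
\emph{Dvoretzky-type theorem for locally finite subsets of a Hilbert space},
arXiv:2203.00166 (2022).

\bibitem{MS}
Milman and Schechtman,
\emph{Asymptotic Theory of Finite Dimensional Normed Spaces}.

\end{thebibliography}
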